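\title{The canonical trace in codimension two: a counterexample to a conjecture of Herzog}

\begin{abstract}
Let $I$ be a perfect ideal of grade two, minimally generated by $m$ elements, in a regular local ring or a regular positively graded algebra $S$. Let $A$ be a Hilbert--Burch matrix of $I$ and $R=S/I$. Herzog conjectured that the trace of the canonical module of $R$ is generated by the $(m-2)$-minors of $A$. We disprove this by an explicit four-generated ideal of $K[x,y]$ over an arbitrary field $K$, and we show that the formula fails in every such $S$ of dimension at least two for every $m\ge 4$. The formula does hold for $m\le 3$, it holds when $R$ is generically Gorenstein, and it always holds up to integral closure in $S$.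
\end{abstract}

\section{Introduction}

Let $R$ be a Cohen--Macaulay ring, local or positively graded over a field, with canonical module $\omega_R$. The \emph{canonical trace} of $R$ is the ideal
\[
\operatorname{tr}(\omega_R)=\sum_{\varphi\in\operatorname{Hom}_R(\omega_R,R)}\varphi(\omega_R).
\]
It measures how far $R$ is from being Gorenstein. Indeed, a local ring $R$ is Gorenstein if and only if $\omega_R\cong R$, and this happens if and only if $\operatorname{tr}(\omega_R)=R$: a surjection $\omega_R\to R$ splits, and $\omega_R$ is indecomposable because $\operatorname{End}_R(\omega_R)=R$ is local. In codimension two the ring $R$ is determined by a single matrix, and one may ask for the trace in terms of that matrix.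

Throughout, $S$ is either a regular local ring with maximal ideal $\mathfrak m$ and residue field $K$, or a regular Noetherian positively graded algebra over a field $K=S_0$. In the graded case $\mathfrak m$ is the graded maximal ideal and the ideal $I$ below is homogeneous. Let $I\subset S$ be \emph{perfect of grade two}, that is, $\operatorname{grade} I=\operatorname{pd}_S(S/I)=2$, and let $m=\mu(I)$ be its minimal number of generators. Then $I$ has a minimal free resolution
\[
0\to S^{m-1}\xrightarrow{\;A\;}S^m\to I\to 0 .
\]
The $m\times(m-1)$ matrix $A$ is called a \emph{Hilbert--Burch matrix} of $I$. Let $I_j(A)$ be the ideal generated by the $j\times j$ minors of $A$, with $I_0(A)=S$; these ideals do not depend on the choice of $A$, and $I=I_{m-1}(A)$ by the Hilbert--Burch theorem. The ring $R=S/I$ is Cohen--Macaulay and has a canonical module. We write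
\[
J=I_{m-2}(A),\qquad T=\text{the preimage of }\operatorname{tr}(\omega_R)\text{ in }S .
\]
Both ideals contain $I$; for $J$ this is Laplace expansion.

There are good reasons to expect $T=J$. The primes $\mathfrak p\supseteq I$ at which $R_{\mathfrak p}$ is not Gorenstein are exactly the primes containing $J$ (Lemma~\ref{lem:locus}). Every $(m-2)$-minor of $A$ is a value of an explicit homomorphism $\omega_R\to R$ (Lemma~\ref{lem:koszul}). For $m=2$ the ring $R$ is a complete intersection and $T=J=S$, and for $I=(x,y)^2\subset K[x,y]$ one finds $T=J=(x,y)$ by hand (Example~\ref{ex:square}). The following conjecture of Herzog, which we take from \cite{Ficarra}, asserts that equality always holds.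

\medskip
\noindent\textbf{Conjecture} (Herzog)\textbf{.} \emph{For every $S$, $I$, $A$ and $R=S/I$ as above,}
\begin{equation}\label{eq:conj}
\operatorname{tr}(\omega_R)=I_{\mu(I)-2}(A)\,R .
\end{equation}

\medskip
The conjecture is false, already in two variables and over every field.

\begin{theorem}\label{thm:example}
Let $K$ be any field, let $S=K[x,y]$ be standard graded, and put $P=y^3-x^2y-x^3$, $Q=x^3-y^3$. The ideal
\[
I=(x^4PQ,\; y^4PQ,\; x^2y^2P^2,\; x^2y^2Q^2)
\]
is perfect of grade two with $\mu(I)=4$. For $R=S/I$ and a Hilbert--Burch matrix $A$ of $I$ one has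
\[
I_2(A)=(x^6,\,x^5y,\,x^4y^2,\,x^2y^4,\,xy^5,\,y^6-2x^3y^3),\qquad \operatorname{tr}(\omega_R)=\mathfrak m^6R .
\]
The element $x^3P$ lies in the preimage of $\operatorname{tr}(\omega_R)$ but not in $I_2(A)$, and $I_2(A)R$ has colength one in $\operatorname{tr}(\omega_R)$.
\end{theorem}

The example propagates to all rings $S$, for instance to $K[[x,y]]$, and to all larger numbers of generators.

\begin{theorem}\label{thm:all}
Let $S$ be as above with $\dim S\ge 2$, and let $m\ge 4$. There is a perfect ideal $I\subset S$ of grade two with $\mu(I)=m$ and $\operatorname{tr}(\omega_R)\supsetneq I_{m-2}(A)R$.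
\end{theorem}

A large part of the conjecture survives. Recall that the \emph{integral closure} $\overline J$ of an ideal $J$ is the set of all $h\in S$ satisfying an equation $h^n+a_1h^{n-1}+\dots+a_n=0$ with $a_i\in J^i$. It is an ideal containing $J$, it equals its own integral closure, and $J$ is \emph{integrally closed} if $J=\overline J$. The ring $R$ is \emph{generically Gorenstein} if $R_{\mathfrak p}$ is Gorenstein for every minimal prime $\mathfrak p$ of $R$, and \emph{nearly Gorenstein} if $\operatorname{tr}(\omega_R)\supseteq\mathfrak mR$. The unit ideal has infinite height.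

\begin{theorem}\label{thm:true}
Let $S$, $I$, $A$, $m=\mu(I)$, $R$, $J$ and $T$ be as above.
\begin{enumerate}
\item[(a)] $J\subseteq T\subseteq (JI:_SI)\subseteq\overline J$. Thus $T$ and $J$ have the same integral closure, and \eqref{eq:conj} holds whenever $I_{m-2}(A)$ is integrally closed.
\item[(b)] If $m\le 3$, then \eqref{eq:conj} holds. Hence, for fixed $S$ with $\dim S\ge2$ and fixed $m\ge 2$, formula \eqref{eq:conj} holds for all perfect ideals $I\subset S$ of grade two with $\mu(I)=m$ if and only if $m\le3$.
\item[(c)] The ring $R$ is generically Gorenstein if and only if $\operatorname{height}I_{m-2}(A)\ge3$, and in this case \eqref{eq:conj} holds.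
\item[(d)] The ring $R$ is nearly Gorenstein if and only if $I_{m-2}(A)\supseteq\mathfrak m$.
\end{enumerate}
\end{theorem}

One observation governs all three theorems: homomorphisms $\omega_R\to R$ come from quadratic relations among the generators $\Delta_1,\dots,\Delta_m$ of $I$. The trivial relations $\Delta_i\Delta_j-\Delta_j\Delta_i=0$ produce exactly the ideal $J$, and the question is whether other relations produce more. Section~\ref{sec:hom} sets up this dictionary. Section~\ref{sec:bound} bounds what any relation can produce and proves parts (a), (b), (d) of Theorem~\ref{thm:true}. Section~\ref{sec:example} exhibits a relation $\Delta_1\Delta_4=\Delta_2\Delta_3$ that produces an element outside $J$, and Section~\ref{sec:all} transports it to all $S$ and $m$. Section~\ref{sec:generic} shows that for generically Gorenstein $R$ every quadratic relation is a consequence of the trivial and the linear ones, which gives part (c).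

\section{Homomorphisms from $\omega_R$ to $R$ and quadratic relations}\label{sec:hom}

\subsection*{Standard facts}
In the graded case $S$ is a polynomial ring over $K$ in homogeneous variables of positive degree \cite[Ex.~2.2.25]{BH}. In both cases $S$ is a domain, every localization $S_{\mathfrak p}$ at a prime is a regular local ring, so that $\operatorname{depth}S_{\mathfrak p}=\operatorname{height}\mathfrak p$, and grade and height of ideals of $S$ agree. Nakayama's lemma applies to finitely generated modules, graded in the graded case: $M=\mathfrak mM$ implies $M=0$.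

For an $m\times(m-1)$ matrix $A$ over $S$ put
\[
\Delta=(\Delta_1,\dots,\Delta_m)^T,\qquad \Delta_i=(-1)^i\det(A\text{ without row }i).
\]
The Hilbert--Burch theorem \cite[Thm.~1.4.17]{BH} has two parts. If $\operatorname{grade}I_{m-1}(A)\ge2$, then
\begin{equation}\label{eq:HB}
0\to S^{m-1}\xrightarrow{\;A\;}S^m\xrightarrow{\;\Delta^T\;}S
\end{equation}
is exact, and the image of $\Delta^T$ is $I_{m-1}(A)$. Conversely, if $I$ is perfect of grade two with Hilbert--Burch matrix $A$, then $I=aI_{m-1}(A)$ for a regular element $a$. Here $a$ is a unit, since otherwise $I\subseteq(a)$ would force $\operatorname{grade}I\le1$. So $I=(\Delta_1,\dots,\Delta_m)$ and \eqref{eq:HB} is exact. Since $m=\mu(I)$, no $\Delta_i$ is zero, and $m\ge2$ because a principal ideal has grade at most one.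

The first part constructs examples. Call $A$ \emph{homogeneous} if there are integers $r_i,c_j$ such that each entry $a_{ij}$ is zero or homogeneous of degree $c_j-r_i$; then all minors of $A$ are homogeneous. If $A$ has entries in $\mathfrak m$, is homogeneous in the graded case, and $\operatorname{grade}I_{m-1}(A)=2$, then \eqref{eq:HB} is a minimal free resolution of $S/I_{m-1}(A)$ of length two. So $I=I_{m-1}(A)$ is perfect of grade two, $\mu(I)=m$, and $A$ is a Hilbert--Burch matrix of $I$.

\subsection*{The trace as a linear algebra problem}
From now on $I$, $A$, $m$, $J$, $T$ are as in the introduction, and $e_1,\dots,e_m$ is the standard basis of $S^m$.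

\begin{lemma}\label{lem:trace}
Let $W=\{v\in S^{m-1}: Av\in IS^m\}$. Then $T$ is generated by the entries of the vectors in $W$.
\end{lemma}

\begin{proof}
Since $S$ is Gorenstein and $R$ is Cohen--Macaulay of codimension two, $\omega_R\cong\operatorname{Ext}^2_S(R,S)$, up to a shift in the graded case that does not affect the trace. Dualizing \eqref{eq:HB} gives $\omega_R\cong\operatorname{coker}(A^T\colon S^m\to S^{m-1})$. A homomorphism $\omega_R\to R$ is therefore given by the images $\bar v_1,\dots,\bar v_{m-1}\in R$ of the $m-1$ generators, subject to the condition that the columns of $A^T$ go to zero, which reads $A\bar v=0$. Its image is the ideal generated by the $\bar v_k$. The lifts of such vectors $\bar v$ to $S^{m-1}$ form $W$, so $T$ is generated by $I$ and the entries of the vectors in $W$. Finally $IS^{m-1}\subseteq W$, so the elements of $I$ are among these entries.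
\end{proof}

A vector in $IS^m$ has the form $C\Delta$ with $C\in S^{m\times m}$, and by the exactness of \eqref{eq:HB} it lies in the image of $A$ if and only if
\[
\Delta^TC\Delta=\sum_{i,j}C_{ij}\Delta_i\Delta_j=0 .
\]
So every quadratic relation $\Delta^TC\Delta=0$ among the generators of $I$ determines a unique $v\in W$ with $Av=C\Delta$, and every element of $W$ arises in this way. Two kinds of relations are always present. The matrices $C=AB^T$, with $B$ of size $m\times(m-1)$, come from the linear relations $\Delta^TA=0$; they give $v=B^T\Delta\in IS^{m-1}$, the zero homomorphism. The alternating matrices $C$ (zero diagonal, $C_{ji}=-C_{ij}$) give the trivial relations. For $i\neq j$ let $v_{ij}\in W$ be defined by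
\begin{equation}\label{eq:vij}
Av_{ij}=\Delta_je_i-\Delta_ie_j .
\end{equation}
If $C$ is alternating, then $C\Delta=\sum_{i<j}C_{ij}(\Delta_je_i-\Delta_ie_j)$, so the corresponding vector is $\sum_{i<j}C_{ij}v_{ij}$.

To recover $v$ from $Av$ we need Cramer's rule for the non-square matrix $A$, which we make square by appending a basis vector. Let $a_1,\dots,a_{m-1}$ be the columns of $A$. For $1\le k\le m-1$ and $1\le l\le m$ define the linear form
\[
D_{k,l}\colon S^m\to S,\qquad D_{k,l}(z)=\det(a_1,\dots,a_{k-1},z,a_{k+1},\dots,a_{m-1},e_l).
\]
For $j\ne l$ let $\delta^{jl}_k$ be the $(m-2)$-minor of $A$ that omits the rows $j,l$ and the column $k$. These minors generate $J$. We have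
\begin{equation}\label{eq:cramer}
D_{k,l}(Av)=(-1)^m v_k\Delta_l,\qquad D_{k,l}(e_l)=0,\qquad D_{k,l}(e_j)=\pm\delta^{jl}_k\ \ (j\ne l).
\end{equation}
For the first formula, $D_{k,l}(a_p)=0$ for $p\neq k$ because a column is repeated, and $D_{k,l}(a_k)=\det(A,e_l)=(-1)^{l+m}\det(A\text{ without row }l)=(-1)^m\Delta_l$. The second again has a repeated column, and the third follows by expanding along the columns $e_l$ and $e_j$.

\begin{lemma}\label{lem:koszul}
For $i\ne j$ and all $k$ one has $(v_{ij})_k=\pm\delta^{ij}_k$. In particular the entries of the vectors $v_{ij}$ generate $J$, and $J\subseteq T$.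
\end{lemma}

\begin{proof}
Apply $D_{k,j}$ to \eqref{eq:vij}. By \eqref{eq:cramer} this gives $(-1)^m(v_{ij})_k\Delta_j=\pm\delta^{ij}_k\Delta_j$. Cancel $\Delta_j$, which is a nonzero element of the domain $S$. The inclusion $J\subseteq T$ follows from Lemma~\ref{lem:trace}.
\end{proof}

The next example is small enough to see all of $W$, and it already shows a relation of a third kind.

\begin{example}\label{ex:square}
Let $S=K[x,y]$ and $I=\mathfrak m^2$, with
\[
A=\begin{pmatrix} y&0\\ -x&y\\ 0&-x\end{pmatrix},\qquad \Delta=(-x^2,\,-xy,\,-y^2)^T,\qquad J=I_1(A)=\mathfrak m .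
\]
The vector $Av=(yv_1,\,yv_2-xv_1,\,-xv_2)^T$ has entries in $\mathfrak m^2$ if and only if $v_1,v_2\in\mathfrak m$. So $W=\mathfrak mS^2$ and $T=\mathfrak m=J$. Solving \eqref{eq:vij} gives
\[
v_{12}=(-x,0)^T,\qquad v_{13}=(-y,-x)^T,\qquad v_{23}=(0,-y)^T .
\]
These span only three of the four dimensions of $W$ in degree one. The fourth comes from the relation $\Delta_1\Delta_3-\Delta_2^2=0$: the vector $\Delta_3e_1-\Delta_2e_2=(-y^2,xy,0)^T$ equals $Av$ for $v=(-y,0)^T$, which is not a combination of the $v_{ij}$. So there is a homomorphism $\omega_R\to R$ beyond the obvious ones, but its values lie in $JR$.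
\end{example}

The conjecture thus amounts to the claim that the values of such additional homomorphisms always lie in $JR$.

\section{An upper bound for the trace}\label{sec:bound}

We cannot solve $Av=C\Delta$ for $v$ inside $J$, but Cramer's rule computes the products $v_k\Delta_l$. This is enough to trap $T$ between $J$ and $\overline J$.

\begin{proof}[Proof of Theorem~\ref{thm:true}(a)]
The inclusion $J\subseteq T$ is in Lemma~\ref{lem:koszul}. Let $v\in W$ and write $Av=\sum_jf_je_j$ with $f_j\in I$. Applying $D_{k,l}$ and using \eqref{eq:cramer} we obtain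
\[
(-1)^mv_k\Delta_l=\sum_{j\ne l}\pm f_j\,\delta^{jl}_k\in JI\qquad\text{for all }k,l .
\]
Hence $v_kI\subseteq JI$, and $T\subseteq(JI:I)$ by Lemma~\ref{lem:trace}.

Now let $hI\subseteq JI$. Write $h\Delta_i=\sum_jb_{ij}\Delta_j$ with $b_{ij}\in J$, so that $(hE-B)\Delta=0$, where $B=(b_{ij})$ and $E$ is the identity matrix. Multiplying by the adjugate gives $\det(hE-B)\Delta_1=0$, hence $\det(hE-B)=0$ since $S$ is a domain. Expanding the determinant yields
\begin{equation}\label{eq:integral}
h^m+a_1h^{m-1}+\dots+a_m=0,\qquad a_i\in J^i,
\end{equation}
so $h\in\overline J$. Finally $J\subseteq T\subseteq\overline J$ gives $\overline T=\overline J$, and $T=J$ if $J=\overline J$.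
\end{proof}

\begin{example}\label{ex:powers}
Let $S=K[x,y]$ be standard graded. The powers $\mathfrak m^n$ are integrally closed: if $h\neq0$ has initial degree $d<n$, then in an equation $h^r=-\sum_{i\ge1}a_ih^{r-i}$ with $a_i\in\mathfrak m^{ni}$ the left side has initial degree $rd$ and every term on the right has larger initial degree. The ideal $I=\mathfrak m^{m-1}$ has the Hilbert--Burch matrix whose $k$-th column is $ye_k-xe_{k+1}$, since deleting row $i$ gives the minor $\pm x^{m-i}y^{i-1}$. Deleting rows $k,k+1$ and column $k$ gives $\pm x^{m-1-k}y^{k-1}$, so $J=\mathfrak m^{m-2}$. By part (a), $\operatorname{tr}(\omega_R)=\mathfrak m^{m-2}R$, as \eqref{eq:conj} predicts.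
\end{example}

For three generators the colon ideal in (a) can be computed, because $J$ is then the ideal of entries of $A$.

\begin{proof}[Proof of Theorem~\ref{thm:true}(b)]
If $m=2$, then $J=I_0(A)=S$, and $J\subseteq T$ gives $T=J$. If $m=3$, then $J=I_1(A)$, so $A$ becomes zero modulo $J$. Tensoring $S^2\xrightarrow{A}S^3\to I\to0$ with $S/J$ gives $I/JI\cong(S/J)^3$. The annihilator of the left side is $(JI:I)$ and that of the right side is $J$. So $(JI:I)=J$, and $T=J$ by (a). The second statement of (b) follows from this and from Theorem~\ref{thm:all}, which is proved in Section~\ref{sec:all} using only Lemmas~\ref{lem:trace} and~\ref{lem:koszul} from the general theory.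
\end{proof}

For $m\ge4$ the argument breaks down at its first step: $J=I_{m-2}(A)$ lies in $I_1(A)^2$, so $A$ does not vanish modulo $J$ by Nakayama's lemma.

Part (d) says that the conjecture gives the right answer to the question whether $R$ is nearly Gorenstein. The reason is that, in a regular ring, no ideal properly contained in $\mathfrak m$ has integral closure $\mathfrak m$.

\begin{proof}[Proof of Theorem~\ref{thm:true}(d)]
Since $T\supseteq I$, the ring $R$ is nearly Gorenstein if and only if $T\supseteq\mathfrak m$. If $J\supseteq\mathfrak m$, then $T\supseteq J\supseteq\mathfrak m$. Conversely let $T\supseteq\mathfrak m$. If $m=2$, then $J=S$ and we are done. So let $m\ge3$. Then $J\subseteq\mathfrak m$, because the entries of $A$ lie in $\mathfrak m$; in the graded case $J$ is homogeneous, because $A$ can be chosen homogeneous.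

Let $h_1,\dots,h_d$ be minimal generators of $\mathfrak m$, the variables in the graded case. Regularity of $S$ enters here: the associated graded ring $\operatorname{gr}_{\mathfrak m}(S)=\bigoplus_n\mathfrak m^n/\mathfrak m^{n+1}$ is the polynomial ring $K[t_1,\dots,t_d]$ in the classes $t_i$ of the $h_i$ in $\mathfrak m/\mathfrak m^2$. Let $V\subseteq\mathfrak m/\mathfrak m^2$ be the image of $J$. Each $h=h_i$ lies in $T\subseteq(JI:I)$, so it satisfies \eqref{eq:integral}. There $a_jh^{m-j}\in J\mathfrak m^{j-1}\mathfrak m^{m-j}=J\mathfrak m^{m-1}$, and therefore $h_i^m\in J\mathfrak m^{m-1}$. Passing to $\mathfrak m^m/\mathfrak m^{m+1}$ we see that $t_i^m$ lies in the ideal $(V)$ for every $i$, so $K[t_1,\dots,t_d]/(V)$ has finite length. Since $V$ consists of linear forms, this quotient is a polynomial ring in $d-\dim_KV$ variables. Hence $V=\mathfrak m/\mathfrak m^2$, that is, $J+\mathfrak m^2=\mathfrak m$, and Nakayama's lemma applied to $\mathfrak m/J$ gives $J=\mathfrak m$.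
\end{proof}

\section{A counterexample with four generators}\label{sec:example}

By Section~\ref{sec:hom} a counterexample needs a quadratic relation that is neither trivial nor linear in origin, and by Theorem~\ref{thm:true}(a),(b) it needs $m\ge4$ and an ideal $J$ that is not integrally closed. A product of two ideals $(f_1,f_2)(g_1,g_2)$ has four generators and the relation $(f_1g_1)(f_2g_2)=(f_1g_2)(f_2g_1)$. This alone does not suffice: $(x,y)(x^2,y^2)=\mathfrak m^3$ satisfies \eqref{eq:conj} by Example~\ref{ex:powers}, where $J=\mathfrak m^2$ leaves no room. The ideal of Theorem~\ref{thm:example} is the product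
\begin{equation}\label{eq:product}
I=(x^2P,\;y^2Q)\,(x^2Q,\;y^2P),
\end{equation}
and its degrees do leave room. The columns of its Hilbert--Burch matrix have degrees $3,4,3$, so the $2\times2$ minors of lowest degree are the $\binom42=6$ minors of columns $1$ and $3$, and they lie in the $7$-dimensional space $S_6$.

We first control the primes over $I$, in a form valid in any ring, for use in Section~\ref{sec:all}.

\begin{lemma}\label{lem:primes}
Let $x,y$ be elements of a commutative ring, $P=y^3-x^2y-x^3$ and $Q=x^3-y^3$. Every prime ideal $\mathfrak p$ that contains $x^4PQ$, $y^4PQ$, $x^2y^2P^2$ and $x^2y^2Q^2$ contains $x$ and $y$.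
\end{lemma}

\begin{proof}
Modulo $x$ we have $P\equiv y^3$, $Q\equiv-y^3$, and modulo $y$ we have $P\equiv-x^3$, $Q\equiv x^3$. So if $\mathfrak p$ contains one of $x,y$ and one of $P,Q$, it contains $x$ and $y$. If $\mathfrak p$ contains $P$ and $Q$, it contains $P+Q=-x^2y$, hence $x$ or $y$, and we are in the previous case. The four given elements generate the product \eqref{eq:product}, so $\mathfrak p$ contains one of the two factors. In the first case it contains one of $x,P$ and one of $y,Q$; in the second, one of $x,Q$ and one of $y,P$. Each such pair is $x,y$ itself or has been treated.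
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:example}]
\emph{The matrix.} Let
\begin{equation}\label{eq:A4}
A=\begin{pmatrix} x^2y & x^4 & x^2y\\ 0&0&P\\ Q&0&0\\ y^2(x+y)&y^4&xy^2\end{pmatrix}.
\end{equation}
It is homogeneous with $r_i=0$ and $(c_1,c_2,c_3)=(3,4,3)$. The $2\times2$ minors of rows $1$ and $4$, for the column pairs $12$, $13$, $23$, are
\begin{gather*}
x^2y^5-x^4y^2(x+y)=x^2y^2P,\qquad x^3y^3-x^2y^3(x+y)=-x^2y^4,\\
x^5y^2-x^2y^5=x^2y^2Q .
\end{gather*}
Expanding the maximal minors along rows $2$ and $3$, each of which has a single nonzero entry, we get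
\[
\Delta=(-y^4PQ,\;-x^2y^2Q^2,\;x^2y^2P^2,\;x^4PQ)^T .
\]
So $I_3(A)=I$. By Lemma~\ref{lem:primes}, $\sqrt I=\mathfrak m$, hence $\operatorname{grade}I=2$. The entries of $A$ lie in $\mathfrak m$, so $I$ is perfect of grade two, $\mu(I)=4$, and $A$ is a Hilbert--Burch matrix of $I$.

\emph{The ideal $J=I_2(A)$.} Up to sign, the $2\times2$ minors are as follows.
\[
\begin{array}{c|ccc}
\text{rows} & \text{columns }12 & \text{columns }13 & \text{columns }23\\ \hline
12 & 0 & x^2yP & x^4P\\
13 & x^4Q & x^2yQ & 0\\
14 & x^2y^2P & x^2y^4 & x^2y^2Q\\
23 & 0 & PQ & 0\\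
24 & 0 & y^2(x+y)P & y^4P\\
34 & y^4Q & xy^2Q & 0
\end{array}
\]
The middle column has degree $6$ and the outer ones have degree $7$. So $J\subseteq\mathfrak m^6$, and $J_6$ is spanned by $x^2y^4$ and
\begin{align*}
x^2yQ&=x^5y-x^2y^4,\\
x^2yP&=-x^5y-x^4y^2+x^2y^4,\\
xy^2Q&=x^4y^2-xy^5,\\
y^2(x+y)P&=-x^4y^2-x^2y^4+xy^5+(y^6-2x^3y^3),\\
PQ&=-x^6-x^5y+x^2y^4-(y^6-2x^3y^3).
\end{align*}
Reading these lines from top to bottom, we find successively $x^5y$, $x^4y^2$, $xy^5$, $y^6-2x^3y^3$ and $x^6$ in $J_6$. Each appears with coefficient $\pm1$, so over every field $J_6$ has the basis $x^6,x^5y,x^4y^2,x^2y^4,xy^5,y^6-2x^3y^3$. In other words, $J_6$ is the kernel of the linear form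
\begin{equation}\label{eq:lambda}
\lambda\colon S_6\to K,\qquad\lambda(F)=\operatorname{coef}_{x^3y^3}(F)+2\operatorname{coef}_{y^6}(F).
\end{equation}
The space $xJ_6+yJ_6$ contains $x^7,x^6y,x^5y^2,x^4y^3,x^3y^4,x^2y^5,xy^6$ and $y^7-2x^3y^4$, so it is all of $S_7$. Hence $J$ is generated by $J_6$, as stated, and $J\supseteq\mathfrak m^7$.

\emph{An element of $T$ outside $J$.} The relation coming from the product structure is $\Delta_1\Delta_4=-x^4y^4P^2Q^2=\Delta_2\Delta_3$. It says that $\Delta^T$ kills $-\Delta_4e_1+\Delta_3e_2=(-x^4PQ,\,x^2y^2P^2,\,0,\,0)^T$, so this vector is $Av$ for some $v\in W$. Row $3$ gives $v_1=0$, row $2$ gives $v_3=x^2y^2P$, and row $4$ gives $y^4v_2+x^3y^4P=0$. Thus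
\begin{equation}\label{eq:v}
v=(0,\,-x^3P,\,x^2y^2P)^T ,
\end{equation}
and row $1$ is confirmed by $-x^7P+x^4y^3P=-x^4PQ$. By Lemma~\ref{lem:trace}, $x^3P\in T$. On the other hand $x^3P=x^3y^3-x^5y-x^6$ has $\lambda(x^3P)=1$, so $x^3P\notin J$.

\emph{The trace.} By Lemma~\ref{lem:koszul}, $T$ contains $J_6+Kx^3P=S_6$, so $T\supseteq\mathfrak m^6$. Conversely, Theorem~\ref{thm:true}(a) gives $TI\subseteq JI\subseteq\mathfrak m^{16}$, because $I$ is generated in degree $10$. If $0\ne h\in T$ has initial degree $d$, then $h\Delta_4$ has initial degree $d+10\ge16$. Hence $T=\mathfrak m^6$. Since $I\subseteq J$, we have $\operatorname{tr}(\omega_R)/JR\cong T/J\cong S_6/J_6$, which has dimension one.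
\end{proof}

\begin{remark}
In this example the last two inclusions of Theorem~\ref{thm:true}(a) are equalities: $\mathfrak m^6=T\subseteq\overline J\subseteq\overline{\mathfrak m^6}=\mathfrak m^6$ by Example~\ref{ex:powers}.
\end{remark}

\section{Arbitrary rings and more generators}\label{sec:all}

Two things are needed for Theorem~\ref{thm:all}. We must enlarge the matrix \eqref{eq:A4} while keeping control of the lowest-degree part of $J$, and we must replace the degree argument, since $S$ need not be graded or even contain a field. We do the first over $\mathbb Z[X,Y]$ and then substitute a regular sequence for $X,Y$.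

Let $A_4$ be the matrix \eqref{eq:A4} over the standard graded ring $\mathbb Z[X,Y]$, with $X,Y$ in place of $x,y$ (also in $P$ and $Q$), and for $m\ge4$ define the $(m+1)\times m$ matrix
\[
A_{m+1}=\begin{pmatrix}A_m & X^2e_m\\ 0& Y\end{pmatrix},
\]
where $e_m$ is the last standard basis vector of length $m$. Each $A_m$ is homogeneous: extend the degrees of $A_m$ by $c_m=r_m+2$ and $r_{m+1}=r_m+1$. So all minors are forms with integer coefficients. The entry $Y$ multiplies everything in the old example by $Y$. The entry $X^2$ adds a generator that restores grade two, and its exponent $2$ keeps the new minors out of the lowest degree. For $F\in\mathbb Z[X,Y]$ let $\overline F$ be its image in $K[X,Y]$.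

\begin{lemma}\label{lem:minors}
Let $m\ge4$.
\begin{enumerate}
\item[(i)] Deleting the last row of $A_m$ gives the maximal minor $\pm X^{2m-4}PQ$. The other maximal minors of $A_{m+1}$ are $Y$ times the maximal minors of $A_m$. Every nonzero maximal minor of $A_m$ has degree at least $m+6$.
\item[(ii)] Every nonzero $(m-2)$-minor of $A_m$ has degree at least $m+2$. If $V_m\subseteq K[X,Y]_{m+2}$ is the span of the images of those of degree $m+2$, then $\overline{X^3Y^{m-4}P}\notin V_m$.
\end{enumerate}
\end{lemma}

\begin{proof}
(i) Deleting the last row of $A_{m+1}$ and expanding along the column $X^2e_m$ gives $\pm X^2$ times the minor of $A_m$ without its last row; for $m=4$ the latter is $X^4PQ$. Deleting row $i\le m$ and expanding along the last row $(0,\dots,0,Y)$ gives $Y$ times the minor of $A_m$ without row $i$. The maximal minors of $A_4$ have degree $10$, and each step raises the degree by one or two.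

(ii) For $m=4$, the computations of Section~\ref{sec:example} have integer coefficients, so they show that the degrees are $6$ and $7$, that $V_4=\ker\lambda$ for the form \eqref{eq:lambda}, and that $\lambda(\overline{X^3P})=1$. Assume the statement for $m$ and consider an $(m-1)$-minor of $A_{m+1}$. There are four cases.
\begin{itemize}
\item It uses the last row and the last column. Expanding along the last row, it is $Y$ times an $(m-2)$-minor of $A_m$, of degree at least $m+3$ if nonzero.
\item It uses the last row but not the last column. Then it has a zero row.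
\item It uses the last column but not the last row. Expanding along the last column, it is zero or $\pm X^2$ times an $(m-2)$-minor of $A_m$, of degree at least $m+4$ if nonzero.
\item It uses neither. Then it is a maximal minor of $A_m$, of degree at least $m+6$ if nonzero.
\end{itemize}
So the degree is at least $m+3$, and only the first case reaches $m+3$. Hence $V_{m+1}\subseteq YV_m$. If $\overline{X^3Y^{m-3}P}$ were in $YV_m$, canceling $Y$ in the domain $K[X,Y]$ would give $\overline{X^3Y^{m-4}P}\in V_m$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:all}]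
Since $\dim S\ge2$, there is a regular sequence $x,y\in\mathfrak m$. In the graded case take two variables $z_1,z_2$ and put $x=z_1^{\deg z_2}$, $y=z_2^{\deg z_1}$; these have the same degree, so homogeneous matrices over $\mathbb Z[X,Y]$ remain homogeneous under $X\mapsto x$, $Y\mapsto y$. Let $A_m'$ be the image of $A_m$ under this substitution, write $P,Q$ also for the images of $P,Q$ in $S$, and put
\[
\mathfrak a_m=I_{m-1}(A'_m),\qquad\mathfrak b_m=I_{m-2}(A'_m),\qquad\mathfrak q=(x,y).
\]
By Lemma~\ref{lem:minors}(i), $\mathfrak a_{m+1}=y\,\mathfrak a_m+(x^{2m-2}PQ)$.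

\emph{Grade.} We show by induction that every prime $\mathfrak p\supseteq\mathfrak a_m$ contains $x$ and $y$. For $m=4$ this is Lemma~\ref{lem:primes}. Let $\mathfrak p\supseteq\mathfrak a_{m+1}$. As $\mathfrak p\supseteq y\mathfrak a_m$, either $\mathfrak p\supseteq\mathfrak a_m$ and we are done, or $y\in\mathfrak p$. In the latter case $x^{2m-2}PQ\equiv-x^{2m+4}$ modulo $y$, so $x\in\mathfrak p$. Since also $\mathfrak a_m\subseteq\mathfrak q$, we get $\sqrt{\mathfrak a_m}=\sqrt{\mathfrak q}$ and $\operatorname{grade}\mathfrak a_m=\operatorname{grade}\mathfrak q=2$. The entries of $A'_m$ lie in $\mathfrak m$. So $\mathfrak a_m$ is perfect of grade two with $\mu(\mathfrak a_m)=m$ and Hilbert--Burch matrix $A'_m$.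

\emph{An element of the trace.} The vector $v$ of \eqref{eq:v} satisfies $A'_4v\in\mathfrak a_4S^4$, by an identity with integer coefficients. If $A'_mu\in\mathfrak a_mS^m$, then
\[
A'_{m+1}\binom{yu}{0}=\binom{yA'_mu}{0}
\]
has entries in $y\mathfrak a_m\subseteq\mathfrak a_{m+1}$. By induction and Lemma~\ref{lem:trace}, $w_m=x^3y^{m-4}P$ lies in the preimage of $\operatorname{tr}(\omega_{S/\mathfrak a_m})$.

\emph{It is not in $\mathfrak b_m$.} Let $n=m+2$. Since $x,y$ is a regular sequence, $\mathfrak q^n/\mathfrak q^{n+1}$ is a free $S/\mathfrak q$-module on the monomials of degree $n$ in $x,y$; this standard fact is the substitute for the grading. Tensoring with $K$ gives $\mathfrak q^n/\mathfrak m\mathfrak q^n\cong K[X,Y]_n$. Let $\pi\colon\mathfrak q^n\to K[X,Y]_n$ be the resulting map. For $s\in S$ with residue class $\bar s\in K$ and a form $G\in\mathbb Z[X,Y]$ we have $\pi(sG(x,y))=\bar s\,\overline G$ if $\deg G=n$, and $\pi(sG(x,y))=0$ if $\deg G>n$, because $\mathfrak q^{n+1}\subseteq\mathfrak m\mathfrak q^n$. By Lemma~\ref{lem:minors}(ii), $\mathfrak b_m\subseteq\mathfrak q^n$ and $\pi(\mathfrak b_m)\subseteq V_m$,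 while $\pi(w_m)=\overline{X^3Y^{m-4}P}\notin V_m$. Hence $w_m\notin\mathfrak b_m$.

For $I=\mathfrak a_m$ we have $J=\mathfrak b_m\subseteq T$ by Lemma~\ref{lem:koszul} and $w_m\in T\setminus J$. Since $I\subseteq J$, it follows that $JR\subsetneq\operatorname{tr}(\omega_R)$.
\end{proof}

\section{The generically Gorenstein case}\label{sec:generic}

We return to an arbitrary perfect ideal $I$ of grade two and first locate the primes that contain $J$.

\begin{lemma}\label{lem:locus}
For a prime $\mathfrak p\supseteq I$ the following are equivalent: $R_{\mathfrak p}$ is Gorenstein; $\mu(I_{\mathfrak p})\le2$; $J\not\subseteq\mathfrak p$. Moreover, $R$ is generically Gorenstein if and only if $\operatorname{height}J\ge3$.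
\end{lemma}

\begin{proof}
Let $\rho$ be the rank of $A$ over the residue field of $S_{\mathfrak p}$. From $I\cong\operatorname{coker}A$ and $\omega_R\cong\operatorname{coker}A^T$ we get $\mu(I_{\mathfrak p})=m-\rho$ and $\mu((\omega_R)_{\mathfrak p})=m-1-\rho$. The module $(\omega_R)_{\mathfrak p}$ is the canonical module of $R_{\mathfrak p}$, and $R_{\mathfrak p}$ is Gorenstein if and only if it is cyclic. So each of the three conditions is equivalent to $\rho\ge m-2$.

The minimal primes of $I$ have height two: for such $\mathfrak p$ the Auslander--Buchsbaum formula gives $\operatorname{height}\mathfrak p=\operatorname{pd}R_{\mathfrak p}\le2$, and $\operatorname{height}I=2$. Conversely, a prime of height at most two that contains $J\supseteq I$ is minimal over $I$. So $\operatorname{height}J\ge3$ if and only if no minimal prime of $I$ contains $J$.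
\end{proof}

Next we make precise what it means that all quadratic relations are trivial or linear in origin. Put $F=S^m$ and $G=S^{m-1}$, and view $A$ as a map $G\to F$. Identify the second symmetric power $S_2F$ with the quadratic forms in variables $\tau_1,\dots,\tau_m$ corresponding to the basis of $F$; this identification kills the trivial relations. The columns of $A$ become the linear forms $(\tau^TA)_k$, and, since $I=\operatorname{coker}A$, the module $\operatorname{Sym}_2(I)$ is the quotient of $S_2F$ by the submodule generated by all $(\tau^TA)_k\tau_j$. The substitution $\tau_i\mapsto\Delta_i$ induces a surjection $\operatorname{Sym}_2(I)\to I^2$. Its kernel $N$ records the remaining quadratic relations.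

\begin{lemma}\label{lem:N}
If $N=0$, then $T=J$.
\end{lemma}

\begin{proof}
Let $v\in W$ and $Av=C\Delta$. Then $\Delta^TC\Delta=\Delta^TAv=0$, so the form $\tau^TC\tau$ maps to zero in $I^2$. Since $N=0$, it is zero in $\operatorname{Sym}_2(I)$, that is,
\[
\tau^TC\tau=\sum_{j,k}B_{jk}(\tau^TA)_k\tau_j=\tau^TAB^T\tau
\]
for some $m\times(m-1)$ matrix $B$. The matrix $C'=C-AB^T$ satisfies $\tau^TC'\tau=0$; comparing the coefficients of $\tau_i^2$ and $\tau_i\tau_j$ shows that $C'$ is alternating. Hence
\[
A(v-B^T\Delta)=C'\Delta=A\sum_{i<j}C'_{ij}v_{ij},
\]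
and $v=B^T\Delta+\sum_{i<j}C'_{ij}v_{ij}$ because $A$ is injective. The entries of $B^T\Delta$ lie in $I\subseteq J$, and those of the $v_{ij}$ lie in $J$ by Lemma~\ref{lem:koszul}. So $T\subseteq J$ by Lemma~\ref{lem:trace}, and $J\subseteq T$ always holds.
\end{proof}

It remains to prove $N=0$ when $\operatorname{height}J\ge3$. This hypothesis only controls $I$ at primes of height at most two. To make that sufficient, we show that $\operatorname{Sym}_2(I)$ has no associated primes of larger height, by means of a short free resolution.

\begin{lemma}\label{lem:pd}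
For every perfect ideal $I$ of grade two the complex
\begin{equation}\label{eq:sym}
0\to\wedge^2G\xrightarrow{\;\alpha\;}G\otimes F\xrightarrow{\;\beta\;}S_2F,\qquad
\alpha(a\wedge b)=a\otimes Ab-b\otimes Aa,\quad\beta(a\otimes w)=(Aa)w,
\end{equation}
is a free resolution of $\operatorname{Sym}_2(I)$. Every associated prime of $\operatorname{Sym}_2(I)$ has height at most two.
\end{lemma}

\begin{proof}
We have $\beta\alpha(a\wedge b)=(Aa)(Ab)-(Ab)(Aa)=0$, and $\operatorname{coker}\beta=\operatorname{Sym}_2(I)$ by the description above.

Let $\mathfrak p$ be a prime of height at most one. Then $I_{\mathfrak p}=S_{\mathfrak p}$, so $0\to G_{\mathfrak p}\to F_{\mathfrak p}\to S_{\mathfrak p}\to0$ splits, and we may write $F_{\mathfrak p}=G_{\mathfrak p}\oplus S_{\mathfrak p}\varepsilon$ with $A$ the inclusion of the first summand. Then $S_2F_{\mathfrak p}=S_2G_{\mathfrak p}\oplus G_{\mathfrak p}\varepsilon\oplus S_{\mathfrak p}\varepsilon^2$, and the localized complex is the direct sum of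
\[
0\to\wedge^2G_{\mathfrak p}\to G_{\mathfrak p}\otimes G_{\mathfrak p}\to S_2G_{\mathfrak p}
\quad\text{and}\quad
0\to 0\to G_{\mathfrak p}\otimes\varepsilon\to G_{\mathfrak p}\varepsilon\oplus S_{\mathfrak p}\varepsilon^2 .
\]
The second is exact. So is the first, in every characteristic: for a basis $g_k$, the elements $g_k\otimes g_l-g_l\otimes g_k$ with $k<l$ are linearly independent and generate the kernel of the map to $S_2G_{\mathfrak p}$.

The acyclicity lemma of Peskine and Szpiro \cite[Ex.~1.4.24]{BH} now shows that \eqref{eq:sym} is exact; for a complex of length two the argument is short. The kernel of $\alpha$ vanishes at the prime $0$ and is a submodule of a free module over a domain, so it is zero. Suppose $H=\ker\beta/\operatorname{im}\alpha\ne0$, and let $\mathfrak p$ be minimal in its support. Then $\operatorname{height}\mathfrak p\ge2$ and $\operatorname{depth}H_{\mathfrak p}=0$. In the exact sequence $0\to\wedge^2G_{\mathfrak p}\to(\ker\beta)_{\mathfrak p}\to H_{\mathfrak p}\to0$ the left term is free, hence zero or of depth at least two, and the middle term is a submodule of a free module,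 hence of depth at least one. The depth lemma gives $\operatorname{depth}H_{\mathfrak p}\ge1$, a contradiction.

If $\mathfrak p$ is associated to $\operatorname{Sym}_2(I)$, then $\operatorname{Sym}_2(I)_{\mathfrak p}$ has depth zero, and the Auslander--Buchsbaum formula gives $\operatorname{height}\mathfrak p=\operatorname{pd}\operatorname{Sym}_2(I)_{\mathfrak p}\le2$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:true}(c)]
The equivalence is in Lemma~\ref{lem:locus}. Assume $\operatorname{height}J\ge3$. By Lemma~\ref{lem:N} it suffices to show $N=0$. Otherwise choose $\mathfrak p\in\operatorname{Ass}N\subseteq\operatorname{Ass}\operatorname{Sym}_2(I)$. Then $N_{\mathfrak p}\ne0$, and $\operatorname{height}\mathfrak p\le2$ by Lemma~\ref{lem:pd}. We show that $\operatorname{Sym}_2(I_{\mathfrak p})\to I_{\mathfrak p}^2$ is injective, which is a contradiction.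

If $I\not\subseteq\mathfrak p$, then $I_{\mathfrak p}=S_{\mathfrak p}$ and the map is the identity of $S_{\mathfrak p}$. Let $I\subseteq\mathfrak p$. The hypothesis gives $J\not\subseteq\mathfrak p$; this is the only place where it is used. By Lemma~\ref{lem:locus}, $I_{\mathfrak p}=(a,b)$, and since $I_{\mathfrak p}$ has grade two, $a,b$ is a regular sequence in either order. Ideals generated by regular sequences are of linear type (Micali), meaning that $\operatorname{Sym}_n$ maps isomorphically onto the $n$-th power for all $n$. For two elements and $n=2$ this is seen directly. The linear relations among $a,b$ are the multiples of $(b,-a)$, so $\operatorname{Sym}_2(I_{\mathfrak p})$ is the module of quadratic forms in $\sigma_1,\sigma_2$ modulo the multiples of $b\sigma_1-a\sigma_2$. Let $c_1a^2+c_2ab+c_3b^2=0$. Then $c_3b^2\in(a)$, so $c_3=-ua$ for some $u$. Canceling $a$ gives $c_1a+(c_2-ub)b=0$, so $c_1=wb$ and $c_2-ub=-wa$ for some $w$. Therefore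
\[
c_1\sigma_1^2+c_2\sigma_1\sigma_2+c_3\sigma_2^2=(b\sigma_1-a\sigma_2)(w\sigma_1+u\sigma_2),
\]
which is zero in $\operatorname{Sym}_2(I_{\mathfrak p})$.
\end{proof}

\begin{remark}
In Theorem~\ref{thm:example} we have $\operatorname{height}J=2$, and the class of $\tau_1\tau_4-\tau_2\tau_3$ is a nonzero element of $N$: it maps to zero in $I^2$, but the image of $\beta$ lies in $\mathfrak mS_2F$. So the hypothesis of part (c) cannot be dropped. It is not necessary either: in Example~\ref{ex:square}, $\operatorname{height}J=2$ and the class of $\tau_1\tau_3-\tau_2^2$ is a nonzero element of $N$ for the same reason, and yet $T=J$.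
\end{remark}

\begin{thebibliography}{9}

\bibitem{BH}
Bruns and Herzog, \emph{Cohen--Macaulay rings}.

\bibitem{Ficarra}
Antonino Ficarra, \emph{The canonical trace of Cohen-Macaulay algebras of codimension 2}, arXiv:2406.07517 (2024).

\end{thebibliography}
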